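# Partner classes in graphs with the parameters of a Grassmann graph

## 1. The guess "always equitable" and the objects it concerns

Take a graph with the same intersection numbers as a Grassmann graph $J_q(n,k)$. From two vertices $x,y$ at distance $i$, with $1<i<k$, one writes down a certain vector and sorts all vertices by their inner product with it. Is the resulting partition always equitable?

The first guess is *yes*. In the Grassmann graph the vector turns out to measure $\dim(z\cap x\cap y)$, so the classes are orbits of a group. Moreover, the recipe for the vector refers only to distances, so one may hope that the intersection numbers control everything. We test the guess on the Grassmann graph itself (Section 3), where it is right. We then test it on two kinds of vertex pairs in a twisted Grassmann graph: for the first kind it is right again (Section 6), for the second it is wrong (Section 7). So the assertion is false, and the remaining sections determine exactly for which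 pairs of that graph it fails.

The question comes from Ian Seong, "Using a Grassmann graph to recover the underlying projective geometry", arXiv:2311.16880 (2023). Here are the definitions.

Let $q$ be a prime power, $[m]=(q^m-1)/(q-1)$ for $m\ge0$, and let $n>2k\ge6$ be integers. Let $V$ be an $n$-dimensional space over $\mathbb F_q$. We write $U\le W$ for "is a subspace of", call 1-spaces *points*, and call a subspace of codimension 1 in $W$ a *hyperplane of $W$*.

**Distance-regular graph.** A finite connected graph with path-length distance $\partial$ is distance-regular if there are numbers $c_j,a_j,b_j$ (the intersection numbers) such that, whenever $\partial(z,w)=j$, exactly $c_j$, $a_j$, $b_j$ neighbors of $z$ are at distance $j-1$, $j$, $j+1$ from $w$. The graph is then regular of degree $b_0$, and $a_j=b_0-b_j-c_j$. Textbook fact: the distance-$j$ matrix $A_j$ is a polynomial in the adjacency matrix $A$.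

**Grassmann graph.** $J_q(n,k)$ has as vertices the $k$-spaces of $V$, adjacent when they meet in dimension $k-1$. Textbook facts: $\partial(z,w)=k-\dim(z\cap w)$, the graph is distance-regular with
$$c_j=[j]^2,\qquad b_j=q^{2j+1}[k-j][n-k-j],\tag{1}$$
and its second largest eigenvalue is $\theta_1=q^2[k-1][n-k-1]-1$, with multiplicity $[n]-1$.

**Euclidean representation.** Let $\Gamma'$ be distance-regular with vertex set $X'$ and the intersection numbers of $J_q(n,k)$, and let $E'\subseteq\mathbb R^{X'}$ be the $\theta_1$-eigenspace of its adjacency matrix; it has dimension $[n]-1$. For a vertex $z$ let $\rho(z)$ be the positive multiple of the orthogonal projection of the characteristic vector $e_z$ onto $E'$ with $\|\rho(z)\|^2=q^k[k][n-k]$.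

Example of such a representation (for a simpler graph). In the 6-cycle the second largest eigenvalue is $1$, with multiplicity 2. The matrix with entries $\cos(\pi\,\partial(z,w)/3)$ satisfies $AG=G$, because $\cos\frac{\pi(j-1)}3+\cos\frac{\pi(j+1)}3=2\cos\frac\pi3\cos\frac{\pi j}3=\cos\frac{\pi j}3$. It is the Gram matrix of the corners of a regular hexagon, and that hexagon is the representation. Inner products depend only on distance; the same happens in our setting (Lemma 1).

**The vector $\rho(x\cap y)$.** Fix $x,y\in X'$ with $i=\partial(x,y)$ and $1<i<k$. Let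
$$\mathcal B=\{z:\partial(x,z)=1,\ \partial(y,z)=i+1\},\qquad \mathcal C=\{z:\partial(x,z)=1,\ \partial(y,z)=i-1\},$$
$B=\sum_{z\in\mathcal B}\rho(z)$, $C=\sum_{z\in\mathcal C}\rho(z)$, and
$$\rho(x\cap y)=\alpha\,\rho(x)+\beta\,\rho(y)+\gamma\,B+\delta\,C,$$
$$\alpha=\frac{[k-i][n-k-1]}{q^{k-1}[n-2k]},\quad \beta=\frac{[k-i]}{q^{k-i+1}[i-1][n-2k]},\quad \gamma=\frac{-1}{q^{k+i}[n-2k]},\quad \delta=\frac{-[k-i]}{q^k[i-1][n-2k]}.\tag{2}$$
In a general $\Gamma'$ the symbol $x\cap y$ has no meaning by itself; $\rho(x\cap y)$ is only a name.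

**Partners.** Vertices $z,w$ are partners if $\langle\rho(x\cap y),\rho(z)\rangle=\langle\rho(x\cap y),\rho(w)\rangle$. This is an equivalence relation, and its classes form the partner partition of the pair $(x,y)$. The roles of $x$ and $y$ in the definition are different.

**Equitable partition.** A partition of the vertex set is equitable if for any two cells $P,Q$ every vertex of $P$ has the same number of neighbors in $Q$. Then two vertices of one cell also have equally many neighbors in any union of cells. Example: in the path $a-b-c$ the partition $\{a,c\},\{b\}$ is equitable, while $\{a,b\},\{c\}$ is not, since $a$ has no neighbor in $\{c\}$ and $b$ has one.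

**Problem.** Prove or disprove: for every such $\Gamma'$ and all $x,y\in X'$ with $1<\partial(x,y)<k$, the partner classes form an equitable partition of $X'$.

**Counting rules.** We use the following all the time.

1. $[a]-[b]=q^b[a-b]$ for $a\ge b\ge0$. In particular $[a+1]=1+q[a]=[a]+q^a$ and $1+(q-1)[a]=q^a$.
2. A $d$-space has $[d]$ points and $[d]$ hyperplanes, and $[d-j]$ of its hyperplanes contain a given $j$-subspace. If $u\le W$, the subspaces of $W$ of dimension $\dim u+1$ that contain $u$ are the points of $W/u$.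
3. If $u$ is a hyperplane of $z$ and $U$ is a subspace, then $\dim(z\cap U)=\dim(u\cap U)+1$ if $z\le u+U$, and $\dim(z\cap U)=\dim(u\cap U)$ otherwise. Indeed, the dimension grows iff some $c\in z\setminus u$ lies in $U$; then $z=u+\langle c\rangle\le u+U$. Conversely, if $z\le u+U$ and $c\in z\setminus u$, write $c=a+b$ with $a\in u$, $b\in U$; then $b=c-a\in (z\cap U)\setminus u$.
4. Let $x\cap y\le u\le x$, $a\in x$, and $b,b'\in y\setminus x$. Then $a+b\in u+\langle b'\rangle$ iff $a\in u$ and $u+\langle b\rangle=u+\langle b'\rangle$. Indeed, if $a+b=c+\lambda b'$ with $c\in u$, then $a-c=\lambda b'-b\in x\cap y\le u$, so $a\in u$ and $b\in\lambda b'+u$, where $\lambda\ne0$ because $b\notin x$. The converse is clear.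

## 2. Inner products depend only on distance

**Lemma 1.** For every $\Gamma'$ as above, $\langle\rho(z),\rho(w)\rangle=g_j:=[n][k-j]-[k]^2$, where $j=\partial(z,w)$.

*Proof.* The aim is to show that the matrix with entries $g_{\partial(z,w)}$ is a multiple of the projection onto $E'$. First we see how the intersection numbers act on $q^{-j}$. By (1),
$$c_jq^{-(j-1)}+a_jq^{-j}+b_jq^{-(j+1)}=q^{-j}\Bigl(b_0+(q-1)c_j-\tfrac{q-1}{q}b_j\Bigr)=q^{-j}\Bigl(b_0+\tfrac{(q^j-1)^2-(q^k-q^j)(q^{n-k}-q^j)}{q-1}\Bigr).$$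
The numerator of the fraction is $-(q^n-1)+q^j(q^k-1+q^{n-k}-1)$, so the expression equals
$$(b_0-[n])q^{-j}+[k]+[n-k].$$
Next, $b_0-[n]=\theta_1$. On one side, $\theta_1=([k]-1)([n-k]-1)-1=[k][n-k]-[k]-[n-k]$. On the other side, $(q-1)[k][n-k]=q^k[n-k]-[n-k]=[n]-[k]-[n-k]$, so $b_0-[n]=q[k][n-k]-[n]$ has the same value.

Now write $g_j=Rq^{-j}+R'$ with $R=\frac{[n]q^k}{q-1}$ and $R'=-\frac{[n]}{q-1}-[k]^2$. Since $c_j+a_j+b_j=b_0=\theta_1+[n]$,
$$c_jg_{j-1}+a_jg_j+b_jg_{j+1}=\theta_1g_j+R([k]+[n-k])+R'[n].$$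
Here $q^k([k]+[n-k])=q^k[k]+[n]-[k]=[n]+(q-1)[k]^2$, so $R([k]+[n-k])=\frac{[n]^2}{q-1}+[n][k]^2=-R'[n]$, and the last two terms cancel.

Let $G=\sum_jg_jA'_j$, where $A'_j$ are the distance matrices of $\Gamma'$ and $A'=A_1'$. The $(z,w)$ entry of $A'G$ is $\sum_{u\sim z}g_{\partial(u,w)}=\theta_1g_{\partial(z,w)}$, so $A'G=\theta_1G$. As $G$ is a polynomial in $A'$, it acts as a scalar on every eigenspace of $A'$, and $A'G=\theta_1G$ forces this scalar to be $0$ except on $E'$. So $G=\eta E$, with $E$ the orthogonal projection onto $E'$. The diagonal entries of $G$ are $g_0=[k]([n]-[k])=q^k[k][n-k]>0$, so $\eta>0$. Finally $\langle Ee_z,Ee_w\rangle=E_{zw}=g_{\partial(z,w)}/\eta$. Every $Ee_z$ has squared norm $g_0/\eta$, and $\|\rho(z)\|^2=g_0$, so $\rho(z)=\sqrt\eta\,Ee_z$. The claim follows. $\square$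

It is convenient to put
$$\tau=\frac{[k-i]}{q^k[n-2k]}>0.\tag{3}$$
From (2) one reads off
$$\alpha=q[n-k-1]\,\tau,\qquad \delta[i-1]=-\tau,\qquad \beta=-q^{i-1}\delta>0,\qquad \gamma q^i[k-i]=-\tau,\tag{4}$$
and since $[i]-q^{i-1}=[i-1]$,
$$\beta+\delta[i]=\delta[i-1]=-\tau.\tag{5}$$

## 3. The guess holds in the Grassmann graph

**Theorem C.** If $\Gamma'\cong J_q(n,k)$, $n>2k\ge6$, the partner partition is always equitable.

*Proof.* Let $\Gamma'=J_q(n,k)$ and let $T=x\cap y$ be the actual intersection, of dimension $k-i\ge1$.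

**Step 1: turn inner products into sums over points.** By Lemma 1, $\langle\rho(z),\rho(w)\rangle=[n][\dim(z\cap w)]-[k]^2$, and $[\dim(z\cap w)]$ is the number of points common to $z$ and $w$. Define on points
$$f(p)=\alpha\,1_{p\le x}+\beta\,1_{p\le y}+\gamma\,\#\{z\in\mathcal B:p\le z\}+\delta\,\#\{z\in\mathcal C:p\le z\}.$$
Taking the linear combination, $\langle\rho(x\cap y),\rho(z)\rangle=[n]\sum_{p\le z}f(p)+\text{const}$.

**Step 2: describe $\mathcal C$ and $\mathcal B$, so that we can count.** Let $z\sim x$ and $u=z\cap x$, a hyperplane of $x$; then $u\cap y=u\cap T$.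

By rule 3, $\partial(z,y)=i-1$, i.e. $\dim(z\cap y)=k-i+1$, holds iff $u\ge T$ and $z\le u+y$. There are $[i]$ such $u$. For each of them $z=u+p$ with $p$ a point of $y/T$ (as $(u+y)/u\cong y/T$), which gives $[i]$ choices. None equals $x$, since $(u+y)\cap x=u+T=u$.

And $\partial(z,y)=i+1$ iff $u\not\ge T$ and $z\not\le u+y$, where $u+y=u+T+y=x+y$ has dimension $k+i$. There are $[k]-[i]=q^i[k-i]$ such $u$, and $[n-k+1]-[i+1]=q^{i+1}[n-k-i]$ choices of $z$ for each. Note $z\cap(x+y)=u$ for $z\in\mathcal B$, and $z\le x+y$ for $z\in\mathcal C$.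

**Step 3: evaluate $f$ at each kind of point.**

* $p\not\le x+y$: no $z\in\mathcal C$; one $z=u+p\in\mathcal B$ per $u$. So $f(p)=\gamma q^i[k-i]=-\tau$.
* $p\le x+y$, $p\not\le x$, $p\not\le y$: no $z\in\mathcal B$. Write $p=\langle a+b\rangle$ with $a\in x$, $b\in y$; then $a\notin T$ and $b\notin T$. By rule 4 the $z\in\mathcal C$ on $p$ correspond to the $u\ge T+\langle a\rangle$, so there are $[i-1]$, and $f(p)=\delta[i-1]=-\tau$.
* $p\le y$, $p\not\le x$: one $z=u+p\in\mathcal C$ per $u\ge T$, none in $\mathcal B$. So $f(p)=\beta+\delta[i]=-\tau$ by (5).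
* $p\le x$, $p\not\le y$: now $p\le z$ iff $p\le u$. There are $[i-1]$ hyperplanes $u\ge T+p$, with $[i]$ vertices $z\in\mathcal C$ each. There are $[k-1]-[i-1]=q^{i-1}[k-i]$ hyperplanes $u\ge p$ with $u\not\ge T$, with $q^{i+1}[n-k-i]$ vertices of $\mathcal B$ each. By (4),
$$f(p)=\alpha+\delta[i][i-1]+\gamma q^{2i}[k-i][n-k-i]=\tau\bigl(q[n-k-1]-[i]-q^i[n-k-i]\bigr)=\tau\bigl(q[n-k-1]-[n-k]\bigr)=-\tau.$$
* $p\le T$: the $\mathcal C$-count is $[i]^2$, the $\mathcal B$-count is $([k-1]-[i])q^{i+1}[n-k-i]=q^i[k-1-i]\,q^{i+1}[n-k-i]$. Since $q^i[k-1-i]-q^{i-1}[k-i]=-q^{i-1}$, the value of $f$ exceeds the previous one by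
$$\beta+\delta[i]q^{i-1}-\gamma q^{2i}[n-k-i].$$
Here $\beta+\delta[i]q^{i-1}=q^{i-1}\delta([i]-1)=q^i\delta[i-1]=-q^i\tau$, so the excess is
$$\frac{q^{i-k}\bigl([n-k-i]-[k-i]\bigr)}{[n-2k]}=\frac{q^{i-k}q^{k-i}[n-2k]}{[n-2k]}=1 .$$

**Step 4: read off the classes.** We found $f=-\tau+1_{p\le T}$, so $\langle\rho(x\cap y),\rho(z)\rangle=[n][\dim(z\cap T)]+\text{const}$, and the classes are the nonempty sets $\{z:\dim(z\cap T)=j\}$. By extension of bases, each is an orbit of the stabilizer of $T$ in $GL(V)$, which acts by automorphisms. The orbits of a group of automorphisms form an equitable partition, since an automorphism of the group that carries $z$ to $w$ carries the neighbors of $z$ in any orbit to those of $w$. $\square$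

**The smallest case by hand.** Let $q=2$, $n=7$, $k=3$, $i=2$. Then $T$ is a point, and there are two classes: the 3-spaces on $T$ and the others. The degree is $2\cdot7\cdot15=210$. A 3-space $z\ge T$ has 3 hyperplanes on $T$, each in $[5]-1=30$ further 3-spaces, so it has $90$ neighbors in its own class and $120$ in the other. A 3-space $z\not\ge T$ has exactly the 7 neighbors $u+T$ in the other class. The partition is equitable.

**Where this argument stops.** In a general $\Gamma'$, Lemma 1 gives $\langle B,\rho(z)\rangle=\sum_{z'\in\mathcal B}g_{\partial(z',z)}$. So one must know how many $z'\in\mathcal B$ lie at each distance from $z$: a count with three reference vertices $x,y,z$. The intersection numbers govern counts with two reference vertices. For $J_q(n,k)$ linear algebra supplied the missing counts; for other $\Gamma'$ nothing does. Section 7 shows that this is a real loss: there, two pairs $(x,y)$ at the same distance in the same graph have partner partitions with different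 cell sizes.

Something does survive.

**Remark.** In every $\Gamma'$, $x$ and $y$ are partners. Indeed, $\langle\rho(x\cap y),\rho(x)\rangle=\alpha g_0+\beta g_i+\gamma b_ig_1+\delta c_ig_1$ and $\langle\rho(x\cap y),\rho(y)\rangle=\alpha g_i+\beta g_0+\gamma b_ig_{i+1}+\delta c_ig_{i-1}$ depend only on $q,n,k,i$. In $J_q(n,k)$ they agree, because $x$ and $y$ both contain $T$; so they agree always.

This suggests a test of the guess: compare the numbers of neighbors that $x$ and $y$ have inside their common class. We need a graph where the three-vertex counts can be done and $x$, $y$ look different.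

## 4. Twisted Grassmann graphs and the statements

**Twisted Grassmann graph.** Let $k\ge3$, $\dim V=2k+1$, and let $H$ be a hyperplane of $V$, so $\dim H=2k$. The vertex set is $\mathsf A\cup\mathsf B$ with
$$\mathsf A=\{z\le V:\dim z=k+1,\ z\not\le H\},\qquad \mathsf B=\{z\le H:\dim z=k-1\}.$$
Two vertices of $\mathsf A$ are adjacent iff they meet in dimension $k$, and two vertices of $\mathsf B$ iff they meet in dimension $k-2$. Vertices $z\in\mathsf A$ and $w\in\mathsf B$ are adjacent iff $w\le z$.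

The one input we take from the literature for Theorems A and B is this: by E. R. van Dam and J. H. Koolen, *A new family of distance-regular graphs with unbounded diameter*, Invent. Math. 162 (2005) 189–193, this graph is distance-regular with the same intersection numbers as $J_q(2k+1,k+1)\cong J_q(2k+1,k)$. So it is an admissible $\Gamma'$ for $n=2k+1$.

Example: $q=2$, $k=3$. Then $\mathsf B$ consists of the 651 two-dimensional subspaces of $\mathbb F_2^6$, and $\mathsf A$ of the $11811-651=11160$ four-dimensional subspaces of $\mathbb F_2^7$ not in $H$. As a check, we count the degree $210$. A vertex $w\in\mathsf B$ has $3\cdot([5]-1)=90$ neighbors in $\mathsf B$. It has $[4]\cdot2^3=120$ in $\mathsf A$, since there are $[4]$ ways to choose $z\cap H\ge w$ and then $2^3$ ways to choose $z$. A vertex $z\in\mathsf A$ has 7 neighbors in $\mathsf B$. In $\mathsf A$ it has $14\cdot14=196$ that meet it in one of its 14 hyperplanes other than $z\cap H$, and $2^3-1=7$ that meet it in $z\cap H$;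 indeed $7+196+7=210$.

**Theorem A.** Let $n=2k+1$, $k\ge3$, let $\Gamma'$ be the twisted Grassmann graph, and let $1<i<k$. There exist $x\in\mathsf A$, $y\in\mathsf B$ with $\partial(x,y)=i$, and for every such pair the partner partition is not equitable.

**Theorem B.** For vertices $x,y\in\mathsf A\cup\mathsf B$ of the twisted Grassmann graph with $1<\partial(x,y)<k$, the partner partition is equitable if and only if $x,y\in\mathsf B$.

So the assertion of the Problem is **false**: there are counterexamples for every prime power $q$, every $k\ge3$ with $n=2k+1$, and every distance $1<i<k$.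

**Corollary D.** For given $(q,n,k)$ with $n>2k\ge6$, the assertion is false if $n=2k+1$. It is true if $n\ge2k+2$, except possibly for $n=2k+2$, $q\in\{2,3\}$ and for $n=2k+3$, $q=2$; these cases are not decided here.

*Proof, given Theorems A and C.* For $n=2k+1$ apply Theorem A with $i=2<k$. By K. Metsch, *A characterization of Grassmann graphs*, European J. Combin. 16 (1995) 639–644, for $k\ge3$ and $n\ge2k$ the graph $J_q(n,k)$ is determined by its intersection numbers except possibly when $n\in\{2k,2k+1\}$; or $n=2k+2$, $q\in\{2,3\}$; or $n=2k+3$, $q=2$. So for $n\ge2k+2$ outside the listed cases $\Gamma'\cong J_q(n,k)$, and Theorem C applies. $\square$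

Theorems A, B and C do not use Metsch's theorem. From now on $n=2k+1$ and $\Gamma'$ is the twisted Grassmann graph.

## 5. Vertices as $[k+1]$-sets, and a weight function

In $J_q(n,k)$ we replaced a vertex by its set of points, because $[\dim(z\cap w)]$ counts common points. The idea is to find sets for the twisted graph that do the same job. For $z\in\mathsf A$ put $z_H=z\cap H$ (dimension $k$); for $z\in\mathsf B$ put $z_H=z$. Let $\Omega$ consist of the points of $V$ not in $H$ **and** the hyperplanes of $H$, and let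
$$N(z)=\{\text{points }v\not\le H:\ v\le z\}\ \cup\ \{\text{hyperplanes }h\text{ of }H:\ z_H\le h\}.$$
For example, if $q=2$, $k=3$, then for $z\in\mathsf A$ the set $N(z)$ has 8 points and 7 hyperplanes, and for $z\in\mathsf B$ it has 15 hyperplanes. In the rest of the notes **$v$ always denotes a point not in $H$, and $h$ a hyperplane of $H$.** Let
$$s(z,w)=\dim(z\cap w)+(\text{number of }z,w\text{ in }\mathsf B).$$

**Lemma 2.** $|N(z)\cap N(w)|=[s(z,w)]$ and $\partial(z,w)=k+1-s(z,w)$. In particular $|N(z)|=[k+1]$.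

*Proof.*

**Step 1: count common elements.** The number of $h\ge z_H+w_H$ is $[2k-\dim z_H-\dim w_H+\dim(z_H\cap w_H)]$. If both lie in $\mathsf B$ this is $[2+\dim(z\cap w)]$, and if exactly one does it is $[1+\dim(z\cap w)]$; there are no common points, so the total is $[s]$. If $z,w\in\mathsf A$, the number is $[\dim(z_H\cap w_H)]$. When $z\cap w\le H$ there is no common point and $z_H\cap w_H=z\cap w$. When $z\cap w\not\le H$ the dimension of $z_H\cap w_H$ is one less and there are $q^{\dim(z\cap w)-1}$ common points. The total is $[\dim(z\cap w)]$ in both cases.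

**Step 2: the function $\epsilon=k+1-s$ changes by at most 1 along edges.** Note that $\epsilon\ge0$, that $\epsilon(z,w)=0$ iff $z=w$, and that $\epsilon(z,w)=1$ iff $z\sim w$; this is immediate in each of the three type combinations (for $z\in\mathsf A$, $w\in\mathsf B$ we have $s\le k$, with equality iff $w\le z$). Let $z\sim w$ and let $t$ be any vertex. If $z,w$ have the same type, $z\cap w$ is a hyperplane of both, so $\dim(z\cap t)$ and $\dim(w\cap t)$ differ by at most 1, hence so do $s(z,t)$ and $s(w,t)$. If $z\in\mathsf A$, $w\in\mathsf B$, then $w$ is a hyperplane of $z_H$, which is a hyperplane of $z$, so $\dim(z\cap t)-2\le\dim(w\cap t)\le\dim(z\cap t)$ and $s(w,t)-s(z,t)=1+\dim(w\cap t)-\dim(z\cap t)\in[-1,1]$. Since $\epsilon(w,w)=0$, it follows that $\epsilon(z,w)\le\partial(z,w)$.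

**Step 3: if $z\ne w$, one of them has a neighbor with larger $s$ to the other.** By induction on $\epsilon$ this gives $\partial(z,w)\le\epsilon(z,w)$.

* $z,w\in\mathsf A$: take a hyperplane $u\ge z\cap w$ of $z$ and a point $p\le w$, $p\not\le z$, with moreover $p\not\le H$ if $z\cap w\le H$. (Such $p$ exists: in the latter case any point of $w$ off $H$ is not in $z$.) Then $u+p\not\le H$, it is adjacent to $z$, and it meets $w$ in more than $z\cap w$.
* $z\in\mathsf A$, $w\in\mathsf B$: take a hyperplane $w'\ge z_H\cap w$ of $z_H$; it exists since $\dim(z_H\cap w)\le k-1$. Then $w'\in\mathsf B$, $w'\sim z$, and $s(w',w)\ge\dim(z\cap w)+2=s(z,w)+1$.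
* $z,w\in\mathsf B$: $u+p$ with $u\ge z\cap w$ a hyperplane of $z$ and $p\le w$, $p\not\le z$. $\square$

Here is the resulting dictionary: $\partial(z,w)=j$ means
$$\dim(z\cap w)=\begin{cases}k+1-j&z,w\in\mathsf A,\\ k-j&\text{one in }\mathsf A,\text{ one in }\mathsf B,\\ k-1-j&z,w\in\mathsf B.\end{cases}\tag{6}$$

**The weight function.** Fix $x,y$ with $i=\partial(x,y)$, $1<i<k$. For $\omega\in\Omega$ the *$\mathcal B$-count* and *$\mathcal C$-count* at $\omega$ are the numbers of $z\in\mathcal B$, resp. $z\in\mathcal C$, with $\omega\in N(z)$. Put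
$$f(\omega)=\alpha 1_{\omega\in N(x)}+\beta1_{\omega\in N(y)}+\gamma\cdot(\mathcal B\text{-count})+\delta\cdot(\mathcal C\text{-count}),\qquad F(z)=\sum_{\omega\in N(z)}f(\omega).$$

**Lemma 3.** $\langle\rho(x\cap y),\rho(z)\rangle=\frac{[n]}qF(z)+\text{const}$. So $z,w$ are partners iff $F(z)=F(w)$.

*Proof.* If $\partial(w,z)=j$, then $|N(w)\cap N(z)|=[k+1-j]=1+q[k-j]$. So Lemma 1 reads $\langle\rho(w),\rho(z)\rangle=\frac{[n]}q|N(w)\cap N(z)|+\text{const}$ with a constant independent of $w,z$. Take the linear combination over $w$. $\square$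

**Identities.** As $[n-2k]=1$ and $n-k-1=k$, we have $\tau=q^{-k}[k-i]$, $\alpha=q[k]\tau$, $\gamma=-q^{-k-i}$. We shall meet the following combinations.

* (I0) $\delta[i-1]=-\tau$.
* (I1) $\beta+\delta[i]=-\tau$, that is, $\delta[i]=-\tau-\beta$.
* (I2) $\alpha+\delta[i][i-1]+\gamma q^{2i}[k-i][k+1-i]=-\tau$.
* (I3) $\alpha+\beta+\delta[i]^2+\gamma q^{2i+1}[k-i]^2=-\tau$.
* (I4) $\gamma q^i[k+1-i]=-\tau-q^{-i}$ and $\gamma q^{i+1}[k-i]=-q\tau$.
* (I5) $\delta[i]=-q\tau+\delta$.
* (I6) $(q-1)\tau=q^{-i}-q^{-k}$.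

*Proofs.* (I0), (I1) are (4), (5). For (I2): the left side is $\tau(q[k]-[i]-q^i[k+1-i])=\tau(q[k]-[k+1])=-\tau$. For (I3): subtract (I2), using $[i]-[i-1]=q^{i-1}$ and $q[k-i]-[k+1-i]=-1$, to get $\beta+\delta[i]q^{i-1}-\gamma q^{2i}[k-i]=q^i\delta[i-1]+q^{i}\tau=0$. For (I4): $-q^{-k}[k+1-i]=-q^{-k}([k-i]+q^{k-i})$; the second part is $q$ times (4). For (I5): $\delta[i]=\delta+q\delta[i-1]$. For (I6): $(q-1)q^{-k}[k-i]=q^{-k}(q^{k-i}-1)$.

So in four situations $f(\omega)=-\tau$: when $\omega$ is in neither $N(x)$ nor $N(y)$ with $(\mathcal C,\mathcal B)$-counts $([i-1],0)$; in $N(y)$ only with $([i],0)$; in $N(x)$ only with $([i][i-1],\ q^{2i}[k-i][k+1-i])$; in both with $([i]^2,\ q^{2i+1}[k-i]^2)$.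

**Descent to $H$.** Two facts serve when $x\in\mathsf A$, $P=x_H$, $z\in\mathsf A$, $z\sim x$ and $u=z\cap x\ne P$. Put $w=u\cap P=u\cap H$, a hyperplane of $P$.

(D1) Each hyperplane $w$ of $P$ arises from exactly $q$ hyperplanes $u\ne P$ of $x$ (the points of the 2-space $x/w$ other than $P/w$). For fixed $u$ the map $H/w\to V/u$ is an isomorphism, since $H\cap u=w$ and both sides have dimension $k+1$. It takes $z_H/w$ to $z/u$. So, for fixed $u$, the $(k+1)$-spaces $z>u$ (none of them in $H$) correspond to the $k$-spaces $z_H>w$ of $H$; and for $u\le U$ we have $z\le U$ iff $z_H\le U\cap H$.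

(D2) Let $w\le S'\le H$ with $\dim w=k-1$, and let $h\ge w$. The number of $k$-spaces that contain $w$ and lie in $h$ but not in $S'$ is $[k]-[\dim S'-k+1]$ if $h\ge S'$, and $[k]-[\dim S'-k]$ otherwise; for $\dim(h/w)=k$, and $S'\cap h$ is $S'$ or a hyperplane of $S'$.

## 6. Both vertices in $\mathsf B$: the guess survives

Let $x,y\in\mathsf B$, $T=x\cap y$, $t=\dim T$. By (6), $t=k-1-i\ge0$, and $\dim(x+y)=k+i-1$. For $z\in\mathsf B$, $z\sim x$, write $w=z\cap x$, a hyperplane of $x$; for $z\in\mathsf A$, $z\sim x$, write $Z=z_H>x$.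

**Step 1: find $\mathcal B$ and $\mathcal C$.** We use (6) and rule 3.

* $\mathcal C\cap\mathsf A$ requires $\dim(z\cap y)=k-i+1=t+2$, but $\dim(Z\cap y)\le t+1$. It is empty.
* $\mathcal C\cap\mathsf B$ requires $\dim(z\cap y)=t+1$: $w\ge T$ ($[i]$ choices) and $z\le w+y$ (points of $y/T$, $[i]$ choices; none gives $x$, as $(w+y)\cap x=w$).
* $\mathcal B\cap\mathsf A$ requires $\dim(z\cap y)=t$: $Z\not\le x+y$ ($[k+1]-[i]$ choices), then $q^k$ choices of $z$ per $Z$ (points of $V/Z$ not in $H/Z$).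
* $\mathcal B\cap\mathsf B$ requires $\dim(z\cap y)=t-1$: $w\not\ge T$ ($[k-1]-[i]=q^i[k-1-i]$ choices) and $z\not\le w+y=x+y$ (points of $H/w$, of dimension $k+2$, not in $(x+y)/w$, of dimension $i+1$).

**Step 2: compute $f$.** At a point $v$ only $\mathcal B\cap\mathsf A$ contributes, with one $z=Z+v$ per $Z$. So $f(v)=\gamma q^i[k+1-i]=-\tau-q^{-i}$ by (I4). At hyperplanes:

| $h$ | $\mathcal C$-count | $\mathcal B$-count | $f(h)$ |
|---|---|---|---|
| $\ge x+y$ | $[i]^2$ | $q^k\,q^i[k-i]+q^i[k-1-i]\,q^{i+1}[k-i]$ | $-\tau$ |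
| $\ge x$, $\not\ge y$ | $[i][i-1]$ | $q^k\,q^{i-1}[k+1-i]+q^i[k-1-i]\,q^i[k+1-i]$ | $-\tau$ |
| $\ge y$, $\not\ge x$ | $[i]$ | $0$ | $-\tau$ |
| $\ge T$, $\not\ge x$, $\not\ge y$ | $[i-1]$ | $0$ | $-\tau$ |
| $\not\ge T$ | $0$ | $[k+1]-[i]$ | $-\tau-q^{-i}$ |

Justification, row by row. If $h\ge x$, all $w$ lie in $h$, and we count spaces inside $h$. The $Z$'s are the points of $h/x$ (dimension $k$) outside $((x+y)\cap h)/x$ (dimension $i$ or $i-1$). The $z\in\mathcal B\cap\mathsf B$ over $w$ are the points of $h/w$ (dimension $k+1$) outside a space of dimension $i+1$ or $i$. The $z\in\mathcal C$ over $w$ are the points of $(y\cap h)/T$ (dimension $i$ or $i-1$). Since $q^{k-i-1}+[k-1-i]=[k-i]$, the $\mathcal B$-counts in rows 1 and 2 are $q^{2i+1}[k-i]^2$ and $q^{2i}[k-i][k+1-i]$, and (I3), (I2) apply.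

If $h\not\ge x$, then no $Z$ lies in $h$, and the only $w$ in $h$ is $w=x\cap h$. In rows 3 and 4, $w\ge T$, so $\mathcal B$ contributes nothing, and the $\mathcal C$-counts are $[i]$, $[i-1]$; use (I1), (I0). In row 5, $w\not\ge T$, so $\mathcal C$ contributes nothing, and $\mathcal B\cap\mathsf B$ contributes $[k+1]-[i]=q^i[k+1-i]$; use (I4).

**Step 3: read off the classes.** By Step 2, $f$ equals $-\tau-q^{-i}$ everywhere, plus $q^{-i}$ at hyperplanes $h\ge T$. So $F(z)=\text{const}+q^{-i}\#\{h\ge z_H+T\}$. With $k-t=i+1$ this number is $[i+1+\dim(z\cap T)]$ for $z\in\mathsf A$ and $[i+2+\dim(z\cap T)]$ for $z\in\mathsf B$. Hence the classes are the nonempty sets among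
$$L_j=\{z\in\mathsf A:\dim(z\cap T)=j\}\cup\{z\in\mathsf B:\dim(z\cap T)=j-1\}.$$

**The case $q=2$, $k=3$, $i=2$ by hand.** Here $T=0$ and the classes are $L_0=\mathsf A$ and $L_1=\mathsf B$. By the degree count of Section 4, every vertex of $\mathsf A$ has 7 neighbors in $\mathsf B$ and every vertex of $\mathsf B$ has 120 in $\mathsf A$. The partition is equitable.

In general a class $L_j$ can contain both types. The stabilizer of $H$ in $GL(V)$ preserves types, so such an $L_j$ is not an orbit of it, and we cannot quote an orbit argument as in Section 3. We count instead.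

**Step 4: the partition is equitable.** Along an edge inside $\mathsf A$ or inside $\mathsf B$, $\dim(z\cap T)$ changes by at most 1. If $z\in\mathsf A\cap L_j$ and $w\in\mathsf B$ is a hyperplane of $z_H$, then $\dim(w\cap T)\in\{j,j-1\}$ and $w\in L_{j+1}\cup L_j$. So neighbors of $L_j$ lie in $L_{j-1}\cup L_j\cup L_{j+1}$, and as $\Gamma'$ is regular it suffices to count neighbors in $L_{j+1}$ and in $L_{j-1}$.

*Up, from $z\in\mathsf A\cap L_j$.* A neighbor $z'\in\mathsf A$ with $u=z\cap z'$ must satisfy $u\ge z\cap T$ and $z'\le u+T$. If $u=z_H$ then $u+T\le H$, which is not allowed; every other $u$ is allowed, so there are $[k+1-j]-1=q[k-j]$ choices of $u$, and for each the points of $(u+T)/u\cong T/(z\cap T)$, $[t-j]$ in number. A neighbor $w\in\mathsf B$ must contain $z\cap T$: $[k-j]$ choices. Total $[k-j](q[t-j]+1)=[k-j][t-j+1]$.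

*Up, from $w\in\mathsf B\cap L_j$.* Here $\dim(w\cap T)=j-1$. In $\mathsf B$: $u\ge w\cap T$ a hyperplane of $w$ ($[k-j]$), and a point of $T/(w\cap T)$ ($[t-j+1]$). In $\mathsf A$: one would need $\dim(z\cap T)=j+1$, but $w$ is a hyperplane of $z_H$, so $\dim(z\cap T)\le j$; none. Total $[k-j][t-j+1]$, as before.

*Down, from $z\in\mathsf A\cap L_j$.* In $\mathsf A$: $u\not\ge z\cap T$ (so $u\ne z_H$) and $z'\not\le u+T$, where $\dim((u+T)/u)=t-j+1$. The count is $([k+1]-[k+1-j])([k+1]-[t-j+1])=q^{k+t-2j+2}[j][k-t+j]$. (The space $z=u+(z\cap T)\le u+T$ is excluded, as it should be.) In $\mathsf B$: none, since $\dim(w\cap T)\ge j-1$.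

*Down, from $w\in\mathsf B\cap L_j$.* In $\mathsf B$: $u\not\ge w\cap T$ and $w'\not\le u+T$, where $\dim((u+T)/u)=t-j+2$. This gives $([k-1]-[k-j])([k+2]-[t-j+2])=q^{k-j}[j-1]\,q^{t-j+2}[k-t+j]$. In $\mathsf A$: $z_H>w$ with $z_H\not\le w+T$, and $q^k$ choices of $z$ each. This gives $([k+1]-[t-j+1])q^k=q^{k+t-j+1}[k-t+j]$. The sum is $q^{k+t-2j+2}[k-t+j]([j-1]+q^{j-1})=q^{k+t-2j+2}[k-t+j][j]$, as before.

So the partition is equitable. This is the "if" part of Theorem B. $\square$

## 7. $x\in\mathsf A$, $y\in\mathsf B$: the guess fails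

*Proof of Theorem A.* Let $x\in\mathsf A$, $y\in\mathsf B$, $P=x_H$, $T=x\cap y=P\cap y$. By (6), $\partial(x,y)=i$ means $\dim T=k-i$. Such pairs exist: choose a $k$-space $P$ and a $(k-1)$-space $y$ in $H$ meeting in dimension $k-i$, which is possible since their sum then has dimension $k+i-1\le2k$, and let $x=P+v$. We have $\dim(x+y)=k+i$ and $(x+y)\cap H=P+y$.

**Step 1: find $\mathcal B$ and $\mathcal C$.** For $z\in\mathsf A$, $z\sim x$, put $u=z\cap x$; then $u\cap y=u\cap T$.

* $\mathcal C\cap\mathsf A$ ($\dim(z\cap y)=k-i+1$): $u\ge T$ and $z\le u+y$. If $u=P$ then $z\le H$, which is excluded; if $u\ne P$ then $z\not\le H$. So there are $[i+1]-1=q[i]$ choices of $u$, and $z=u+p$ with $p$ a point of $y/T$: $[i-1]$ choices ($\dim(y/T)=i-1$).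
* $\mathcal C\cap\mathsf B$ ($\dim(w\cap y)=k-i$): hyperplanes $w\ge T$ of $P$; there are $[i]$.
* $\mathcal B\cap\mathsf A$ ($\dim(z\cap y)=k-i-1$): $u\not\ge T$ (so $u\ne P$ and $u+y=x+y$) and $z\not\le x+y$. There are $[k+1]-[i+1]=q^{i+1}[k-i]$ choices of $u$, and $[k+1]-[i]=q^i[k+1-i]$ choices of $z$ for each.
* $\mathcal B\cap\mathsf B$ would need a hyperplane $w$ of $P$ with $\dim(w\cap y)=k-i-2$, but $\dim(w\cap T)\ge k-i-1$. It is empty.

**Step 2: compute $f$ at points $v$.** Vertices of $\mathsf B$ (such as $y$) contribute nothing.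

* $v\le x$: then $v\le z$ iff $v\le u$. For $\mathcal C$: $u\ge T+v$, $[i]$ choices (none is $P$), times $[i-1]$. For $\mathcal B$: $u\ge v$, $u\not\ge T$, that is $[k]-[i]=q^i[k-i]$ choices, times $q^i[k+1-i]$. So $f(v)=-\tau$ by (I2).
* $v\le x+y$, $v\not\le x$: for $z\in\mathcal B$ we have $z\cap(x+y)=u\le x$, so $\mathcal B$ contributes $0$. Write $v=\langle a+b\rangle$ with $a\in x$, $b\in y$; then $a\notin H$ and $b\notin T$. By rule 4 the $z\in\mathcal C$ on $v$ correspond to the $u\ge T+\langle a\rangle$ (none is $P$): $[i]$ of them. So $f(v)=\delta[i]=-\tau-\beta$ by (I1).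
* $v\not\le x+y$: no $z\in\mathcal C$, and one $z=u+v\in\mathcal B$ per $u$. So $f(v)=\gamma q^{i+1}[k-i]=-q\tau$ by (I4).

**Step 3: compute $f$ at hyperplanes $h$.** Put $w=u\cap P$. As $T\le P$, $u\ge T$ iff $w\ge T$, and by (D1) each $w$ comes from $q$ spaces $u\neq P$. For $z=u+p\in\mathcal C\cap\mathsf A$ we get $z_H=w+p$. For fixed $u$ with $u\not\ge T$, (D1) says that the $z_H$ of $z\in\mathcal B$ are the $k$-spaces of $H$ containing $w$ and not in $P+y$. By (D2), for $w\le h$, the number of those inside $h$ is $[k]-[i]=q^i[k-i]$ if $h\ge P+y$, and $[k]-[i-1]=q^{i-1}[k+1-i]$ otherwise. There are $[i]$ hyperplanes $w\ge T$ of $P$ and $q^i[k-i]$ hyperplanes $w\not\ge T$.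

| $h$ | $\mathcal C$-count | $\mathcal B$-count | $f(h)$ |
|---|---|---|---|
| $\ge P+y$ | $q[i][i-1]+[i]=[i]^2$ | $q\cdot q^i[k-i]\cdot q^i[k-i]$ | $-\tau$ (I3) |
| $\ge P$, $\not\ge y$ | $q[i][i-2]+[i]=[i][i-1]$ | $q\cdot q^i[k-i]\cdot q^{i-1}[k+1-i]$ | $-\tau$ (I2) |
| $\ge y$, $\not\ge P$ | $q[i-1]+1=[i]$ | $0$ | $-\tau$ (I1) |
| $\ge T$, $\not\ge P$, $\not\ge y$ | $q[i-2]+1=[i-1]$ | $0$ | $-\tau$ (I0) |
| $\not\ge T$ | $0$ | $q\cdot q^{i-1}[k+1-i]$ | $-\tau-q^{-i}$ (I4) |

In the $\mathcal C$-column the first summand is $\mathcal C\cap\mathsf A$ (number of $w$, times $q$ spaces $u$, times the points of $(y\cap h)/T$), and the second is $\mathcal C\cap\mathsf B$ (number of $w$). In rows 1 and 2 every $w$ lies in $h$. In rows 3 to 5 only $w=P\cap h$ does; it contains $T$ in rows 3 and 4, and does not in row 5.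

**Step 4: identify the top class.** Since $\tau,\beta>0$ and $q\geq 2$, we have $f\le-\tau$ on all of $\Omega$, with equality exactly at the points $v\le x$ and the hyperplanes $h\ge T$. As $|N(z)|=[k+1]$, it follows that $F(z)\le-\tau[k+1]$, with equality iff $f=-\tau$ on all of $N(z)$. If $z\in\mathsf A$, equality forces all points of $z$ off $H$ to lie in $x$; these points span $z$, so $z=x$. And $z=x$ does give equality, as $T\le P$. If $z\in\mathsf B$, equality means that every hyperplane of $H$ containing $z$ contains $T$, i.e. $T\le z$. So by Lemma 3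
$$M=\{x\}\cup\{z\in\mathsf B:T\le z\}$$
is a partner class, and it contains $x$ and $y$, in accordance with the remark in Section 3.

**Step 5: compare $x$ and $y$ inside $M$.** The neighbors of $x$ in $M$ are the hyperplanes of $P$ containing $T$: there are $[i]$. For $y$: the vertex $x$ is not a neighbor, as $i\ge2$. The other members of $M$ adjacent to $y$ are the $z\in\mathsf B$ for which $z\cap y=w$ is a hyperplane of $y$ containing $T$ ($[i-1]$ choices) and $z/w$ is a point of $H/w$, of dimension $k+2$, other than $y/w$ ($[k+2]-1=q[k+1]$ choices). That makes $q[i-1][k+1]$. But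
$$q[i-1][k+1]\ge q[i-1](1+q)>q[i-1]+1=[i].$$
Two vertices of the cell $M$ have different numbers of neighbors in $M$, so the partition is not equitable. $\square$

**Numbers for $q=2$, $k=3$, $i=2$.** Here $\alpha=\frac74$, $\beta=\frac14$, $\gamma=-\frac1{32}$, $\delta=-\frac18$, $\tau=\frac18$; for instance, at a point of $x$ we get $\frac74-\frac38-\frac{48}{32}=-\frac18$. The class $M$ consists of $x$ and the 31 two-dimensional subspaces of $H$ through the point $T$, so it has 32 elements; $x$ has 3 neighbors in it and $y$ has 30. For a pair $x,y\in\mathsf B$ at the same distance 2, the class of $x$ and $y$ is $\mathsf B$, with 651 elements.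

The Problem is now answered. The other three sections complete Theorem B.

## 8. $x\in\mathsf B$, $y\in\mathsf A$

The definition is not symmetric in $x$ and $y$, so this case needs its own counts. We shall see that the same function $f$ comes out, with $x$ and $y$ interchanged.

Let $Q=y_H$ and $T=x\cap y=x\cap Q$. Then $\dim T=k-i$, $\dim(x+Q)=k+i-1$, $\dim(x+y)=k+i$, $(x+y)\cap H=x+Q$.

**Step 1: find $\mathcal B$ and $\mathcal C$.** A neighbor $z\in\mathsf A$ of $x$ has $Z=z_H>x$, and $z=Z+v$; given $Z$ and $v$ there is exactly one such $z$, and given $Z$ there are $q^k$. We have $\dim(z\cap y)=\dim(Z\cap Q)+1$ if $z\cap y\not\le H$, and $=\dim(Z\cap Q)$ otherwise, and $\dim(Z\cap Q)$ is $k-i+1$ or $k-i$ according as $Z\le x+Q$ or not.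

* $\mathcal C\cap\mathsf A$ ($\dim(z\cap y)=k+2-i$): $Z\le x+Q$ ($[i]$ choices) and $z\cap y\not\le H$. The $q^k$ points of $y$ off $H$ are distributed over such $z$, with $q^{k-i+1}$ in each, so there are $q^{i-1}$ such $z$ per $Z$.
* $\mathcal B\cap\mathsf A$ ($\dim(z\cap y)=k-i$): $Z\not\le x+Q$ ($[k+1]-[i]$ choices) and $z\cap y\le H$. By the same argument $q^k/q^{k-i}=q^i$ of the $z$ over $Z$ violate the second condition, so $q^k-q^i$ remain.
* $\mathcal C\cap\mathsf B$ ($\dim(z\cap y)=k-i+1$): $w=z\cap x\ge T$ ($[i-1]$ choices) and $z\le w+Q$ (points of $Q/T$, $[i]$ choices).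
* $\mathcal B\cap\mathsf B$ ($\dim(z\cap y)=k-i-1$): $w\not\ge T$ ($[k-1]-[i-1]=q^{i-1}[k-i]$ choices) and $z\not\le w+Q=x+Q$. Here $\dim(H/w)=k+2$ and $\dim((x+Q)/w)=i+1$.

**Step 2: compute $f$ at points $v$.** For $z=Z+v$ we claim: $z\cap y\not\le H$ iff $v\le Z+y$. If $z$ contains $b\in y\setminus H$, then $z=Z+\langle b\rangle\le Z+y$. Conversely, if $v=\langle c+b\rangle$ with $c\in Z$, $b\in y$, then $b\notin H$ and $b\in z$.

If $Z\le x+Q$, then $Z+y=x+y$. So the $\mathcal C$-count is $[i]$ if $v\le x+y$, and $0$ otherwise. If $Z\not\le x+Q$, the vertex $Z+v$ is in $\mathcal B$ iff $v\not\le Z+y$. For $v\le x+y$ this never happens. For $v\not\le x+y$, as $Z+y=Z+(x+y)$ has dimension one more than $x+y$, we have $v\le Z+y$ iff $Z\le x+y+v$, i.e. $Z\le(x+y+v)\cap H$, a space of dimension $k+i$. The number of $Z\not\le x+Q$ of this kind is $[i+1]-[i]$, so the $\mathcal B$-count is $[k+1]-[i]-([i+1]-[i])=q^{i+1}[k-i]$. Hence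
$$f(v)=\begin{cases}\beta+\delta[i]=-\tau&v\le y,\\ \delta[i]=-\tau-\beta&v\le x+y,\ v\not\le y,\\ -q\tau&v\not\le x+y.\end{cases}$$

**Step 3: compute $f$ at hyperplanes $h$.**

| $h$ | $\mathcal C$-count | $\mathcal B$-count | $f(h)$ |
|---|---|---|---|
| $\ge x+Q$ | $[i-1][i]+q^{i-1}[i]=[i]^2$ | $q^{i-1}[k-i]\,q^{i+1}[k-i]+(q^k-q^i)\,q^i[k-i]$ | $-\tau$ |
| $\ge x$, $\not\ge Q$ | $[i-1]^2+q^{i-1}[i-1]=[i][i-1]$ | $q^{i-1}[k-i]\,q^i[k+1-i]+(q^k-q^i)\,q^{i-1}[k+1-i]$ | $-\tau$ |
| $\ge Q$, $\not\ge x$ | $[i]$ | $0$ | $-\tau$ |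
| $\ge T$, $\not\ge x$, $\not\ge Q$ | $[i-1]$ | $0$ | $-\tau$ |
| $\not\ge T$ | $0$ | $[k+1]-[i]$ | $-\tau-q^{-i}$ |

The first summand in each count is the part in $\mathsf B$, the second the part in $\mathsf A$. If $h\ge x$, all $w$ lie in $h$. For $\mathcal C\cap\mathsf B$ we use the points of $(Q\cap h)/T$ (dimension $i$ or $i-1$), for $\mathcal C\cap\mathsf A$ the points of $((x+Q)\cap h)/x$ (dimension $i$ or $i-1$). For $\mathcal B\cap\mathsf B$ we use the points of $h/w$ (dimension $k+1$) outside a space of dimension $i+1$ or $i$, and for $\mathcal B\cap\mathsf A$ the points of $h/x$ (dimension $k$) outside a space of dimension $i$ or $i-1$. As $q^k-q^i=q^i(q-1)[k-i]$, the $\mathcal B$-counts in rows 1 and 2 are $q^{2i+1}[k-i]^2$ and $q^{2i}[k-i][k+1-i]$; use (I3), (I2). If $h\not\ge x$, the $\mathsf A$-parts vanish, and the only $w$ in $h$ is $x\cap h$. It contains $T$ in rows 3, 4 (use (I1), (I0)) and does not in row 5, where the points of $h/w$ (dimension $k+1$) outside a space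 of dimension $i$ are counted; use (I4).

**Step 4: conclude.** This is the function $f$ of Section 7 with the roles of $x$ and $y$ interchanged. By Step 4 there, $\{y\}\cup\{z\in\mathsf B:T\le z\}$ is a partner class. In it $y$ has $[i]$ neighbors (the hyperplanes of $Q$ containing $T$), and $x$ has $q[i-1][k+1]>[i]$ by the count of Step 5 there. The partition is not equitable. $\square$

## 9. Both vertices in $\mathsf A$: the weights of points

Let $x,y\in\mathsf A$, $P=x_H$, $Q=y_H$, $D=P\cap Q$, $S=(x+y)\cap H$. By (6), $\dim(x\cap y)=k+1-i$, so $\dim(x+y)=k+1+i$ and $\dim S=k+i$.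

**Step 1: the type-$\mathsf A$ parts of $\mathcal B$ and $\mathcal C$.** For $z\in\mathsf A$, $z\sim x$, put $u=z\cap x$. By (6) and rule 3:

* $\mathcal C\cap\mathsf A$: $u\ge x\cap y$ ($[i]$ choices), $z\le u+y$, $z\not\le H$; that is, $z=u+p$ with $p$ a point of the $i$-space $y/(x\cap y)$, subject to $z\not\le H$.
* $\mathcal B\cap\mathsf A$: $u\not\ge x\cap y$, $z\not\le u+y=x+y$, $z\not\le H$.

**Step 2: compute $f$ at points $v$.** Here $z\not\le H$ is automatic if $v\le z$, and vertices of $\mathsf B$ do not contribute. For a given $u$, $[k+1]-[i+1]=q^{i+1}[k-i]$ of the $(k+1)$-spaces $z>u$ are not in $x+y$.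

* $v\not\le x+y$: one $z=u+v\in\mathcal B$ for each of the $[k+1]-[i]=q^i[k+1-i]$ spaces $u$; none in $\mathcal C$. So $f(v)=-\tau-q^{-i}$ by (I4).
* $v\le x$, $v\not\le y$: $\mathcal C$-count $[i-1][i]$; $\mathcal B$-count $([k]-[i-1])q^{i+1}[k-i]=q^{2i}[k+1-i][k-i]$. So $f(v)=-\tau$ by (I2).
* $v\le x\cap y$: $\mathcal C$-count $[i]^2$; $\mathcal B$-count $([k]-[i])q^{i+1}[k-i]=q^{2i+1}[k-i]^2$. So $f(v)=-\tau$ by (I3).
* $v\le y$, $v\not\le x$: one $z=u+v\in\mathcal C$ per $u$, so $[i]$; $\mathcal B$-count $0$, as $z\cap(x+y)=u\le x$ for $z\in\mathcal B$. So $f(v)=-\tau$ by (I1).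
* $v\le x+y$, $v\not\le x$, $v\not\le y$: write $v=\langle a+b\rangle$ with $a\in x\setminus y$, $b\in y\setminus x$. By rule 4 the $\mathcal C$-count is the number of $u\ge(x\cap y)+\langle a\rangle$, which is $[i-1]$; $\mathcal B$-count $0$. So $f(v)=-\tau$ by (I0).

Altogether
$$f(v)=-\tau\ \text{ if } v\le x+y,\qquad f(v)=-\tau-q^{-i}\ \text{ otherwise.}\tag{7}$$

**Parameters of a vertex.** For any vertex $z$ put
$$m=\dim(z_H\cap S),\qquad d=\dim(z_H\cap D),\qquad r=\dim(z_H\cap(P+Q)).$$
For $z\in\mathsf A$ let $\varepsilon=1$ if $z\cap(x+y)\not\le H$, and $\varepsilon=0$ otherwise. Then $\dim(z\cap(x+y))=m+\varepsilon\ge(k+1)+(k+1+i)-(2k+1)=i+1$. Also $m\ge i$ for $z\in\mathsf A$ and $m\ge i-1$ for $z\in\mathsf B$, by dimensions in $H$. If $\varepsilon=1$, exactly $q^m$ of the $q^k$ points of $z$ off $H$ lie in $x+y$.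

For the hyperplane weights we distinguish whether $x\cap y$ lies in $H$. In both cases we find two partners $z_1,z_2\in\mathsf A$ of different geometry and compare their neighbors in a well-chosen union of classes.

## 10. $x,y\in\mathsf A$ with $x\cap y\not\le H$

Now $D=(x\cap y)\cap H$ has dimension $k-i$, so $\dim(P+Q)=k+i$ and $S=P+Q$.

**Step 1: the spaces $z_H$ for $z\in\mathcal C$ and $z\in\mathcal B$.**

*$\mathcal C$.* A vertex of $\mathcal C\cap\mathsf B$ would be a hyperplane $w$ of $P$ with $\dim(w\cap y)=k-i+1$, but $w\cap y\le D$; so $\mathcal C\cap\mathsf B=\emptyset$. Each $u\ge x\cap y$ satisfies $u=w+(x\cap y)$ with $w=u\cap P\ge D$ (compare dimensions: $w\cap(x\cap y)=D$), so the $u$'s correspond to the $[i]$ hyperplanes $w\ge D$ of $P$. Also $y=Q+(x\cap y)$ by dimensions, so $u+y=u+Q$ and $z=u+p$ with $p$ a point of $Q/D$, of dimension $i$. Hence the $z_H$, $z\in\mathcal C$, are the spaces $w+p$, one for each pair of a hyperplane $w\ge D$ of $P$ and a point of $Q/D$.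

*$\mathcal B\cap\mathsf B$.* These are the hyperplanes $w$ of $P$ with $\dim(w\cap y)=\dim(w\cap D)=k-i-1$, i.e. $w\not\ge D$; there are $[k]-[i]=q^i[k-i]$.

*$\mathcal B\cap\mathsf A$ with $u=P$.* This $u$ is admissible, since $P\not\ge x\cap y$. There are $q^k$ spaces $z>P$ not in $H$, and $q^i$ of them lie in $x+y$ (as $\dim((x+y)/P)=i+1$ and $\dim(S/P)=i$). So there are $q^k-q^i=q^i(q-1)[k-i]$ vertices with $z_H=P$.

*$\mathcal B\cap\mathsf A$ with $u\ne P$.* Put $w=u\cap P$. If $w\not\ge D$, all $q$ spaces $u$ over $w$ are admissible. If $w\ge D$, exactly one of the $q$, namely $w+(x\cap y)$, is not, so $q-1$ are. By (D1) the $z_H$ for given $u$ are the $k$-spaces of $H$ containing $w$ and not in $S$; by (D2), for $w\le h$, the number inside $h$ is $[k]-[i+1]=q^{i+1}[k-i-1]$ if $h\ge S$, and $[k]-[i]=q^i[k-i]$ otherwise.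

**Step 2: compute $f$ at hyperplanes.** Write $R=[k-i]$ and note $q^{i+1}[k-i-1]=q^i(R-1)$.

* $h\ge S$: the $\mathcal C$-count is $[i]^2$. The $\mathcal B$-count is
$$q^i(q-1)R+q^iR\cdot q\cdot q^i(R-1)+[i](q-1)q^i(R-1)+q^iR .$$
Using $[i](q-1)=q^i-1$ and expanding, its difference from $q^{2i+1}R^2$ is
$$q^i(q-1)R-q^{2i+1}R+(q^{2i}-q^i)(R-1)+q^iR=-q^i(q^i-1)\bigl((q-1)R+1\bigr)=-q^k(q^i-1).$$
By (I3), $f(h)=-\tau-\gamma q^k(q^i-1)=-\tau+1-q^{-i}=-q\tau+1-q^{-k}$, the last step by (I6).
* $h\ge P$, $h\not\ge Q$: the $\mathcal C$-count is $[i][i-1]$. The $\mathcal B$-count is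
$$q^i(q-1)R+q^{2i+1}R^2+(q^i-1)q^iR+q^iR=q^{2i}R(1+qR)+q^i(q-1)R,$$
where $1+qR=[k+1-i]$. By (I2) and (4), $f(h)=-\tau+\gamma q^i(q-1)R=-\tau-(q-1)\tau=-q\tau$.
* $h\ge Q$, $h\not\ge P$: the only $w$ in $h$ is $P\cap h\ge D$. Counts: $\mathcal C$: $[i]$; $\mathcal B$: $(q-1)q^iR$. By (I1), $f(h)=-\tau-(q-1)\tau=-q\tau$.
* $h\ge D$, $h\not\ge P$, $h\not\ge Q$: likewise $w=P\cap h\ge D$; counts $[i-1]$ and $(q-1)q^iR$; $f(h)=-q\tau$ by (I0).
* $h\not\ge D$: $w=P\cap h\not\ge D$. $\mathcal C$: $0$; $\mathcal B$: $q\cdot q^iR$ from $\mathsf A$ and $1$ (namely $w$) from $\mathsf B$. So $f(h)=-q\tau-q^{-k-i}$ by (I4).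

In one line: $f(h)=-q\tau-q^{-k-i}+q^{-k-i}1_{h\ge D}+(1-q^{-k})1_{h\ge S}$.

**Step 3: a formula for $F$.** The numbers of $h\ge z_H+D$ and $h\ge z_H+S$ are $[i+d]$, $[m-i]$ for $z\in\mathsf A$, and $[i+1+d]$, $[m-i+1]$ for $z\in\mathsf B$. With (7),
$$F(z)=q^k(-\tau-q^{-i})+\varepsilon q^{m-i}+[k](-q\tau-q^{-k-i})+q^{-k-i}[i+d]+(1-q^{-k})[m-i]\quad(z\in\mathsf A),$$
$$F(z)=[k+1](-q\tau-q^{-k-i})+q^{-k-i}[i+1+d]+(1-q^{-k})[m-i+1]\quad(z\in\mathsf B).$$
The terms of the second line not involving $m,d$ differ from those of the first because $q^k$ points are replaced by $q^k$ hyperplanes. By (I6),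
$$q^k(-q\tau-q^{-k-i})-q^k(-\tau-q^{-i})=-(q^{k-i}-1)-q^{-i}+q^{k-i}=1-q^{-i}.$$
Also $q^{-i}[i+a]=q^{-i}[i]+[a]$. Multiplying by $q^k$ and collecting, $q^kF=\text{const}+g$ with a common constant and
$$g(z)=q^k[\mu]+[d]-[m'],\qquad m'=m-i,\ \mu=m'+\varepsilon\ge1\qquad(z\in\mathsf A),$$
$$g(z)=q^k(1+[l])-q^{k-i}+[d+1]-[l],\qquad l=m-i+1\qquad(z\in\mathsf B),$$
where $0\le d,m',l\le k-i$. For $z\in\mathsf A$ we used $[m']+\varepsilon q^{m'}=[\mu]$.

**Step 4: isolate a union of classes inside $\mathsf B$.** Let $J=\{2q^k-q^{k-i},\ 2q^k-q^{k-i}+q\}$. We claim that $g(z)\in J$ iff $z\in\mathsf B$, $l=1$ and $d\in\{0,1\}$.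

* $z\in\mathsf B$, $l=1$: $g=2q^k-q^{k-i}+q[d]$, which is in $J$ iff $d\in\{0,1\}$.
* $z\in\mathsf A$, $\mu=1$, or $z\in\mathsf B$, $l=0$: in the first case $g\le q^k+[k-i]$; in the second $g\le q^k-q^{k-i}+[k-i+1]=q^k+[k-i]$. This is less than $2q^k-q^{k-i}$, since $[k-i]+q^{k-i}=[k-i+1]<q^{k-i+1}\le q^{k-1}$.
* $z\in\mathsf A$, $\mu\ge2$: $g\ge(q+1)q^k-[k-i]\ge3q^k-[k-i]$. As $q+[k-i]<q+q^{k-2}\le2q^{k-2}\le q^{k-1}<q^k$, this exceeds $2q^k+q>\max J$.
* $z\in\mathsf B$, $l\ge2$: $g\ge4q^k-q^{k-i}-[k-i]>2q^k+q$ by the same estimate and $q^{k-i}<q^k$.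

**Step 5: two partners.** We construct $z_1\in\mathsf A$ with $\varepsilon=0$, $m=i+1$, $d=1$, and $z_2\in\mathsf A$ with $\varepsilon=1$, $m=i$, $d=0$. Fix $a\in(x+y)\setminus H$. Note $\dim(S/D)=2i$ and $\dim(H/S)=k-i$.

For $z_1$: take in $S$ an $(i+1)$-space meeting $D$ in a point (a point of $D$ together with $i$ vectors independent modulo $D$). Extend it by $k-i-1$ vectors of $H$ independent modulo $S$ to a $k$-space $Z$; then $Z\cap S$ is the given $(i+1)$-space and $\dim(S+Z)=2k-1$. Choose $h_0\in H\setminus(S+Z)$ and let $z_1=Z+\langle a+h_0\rangle$. A vector of $z_1$ off $H$ is, up to a scalar, $a+h_0+c$ with $c\in Z$. It lies in $x+y$ iff $h_0+c\in S$, which is impossible as $h_0\notin S+Z$. So $\varepsilon=0$.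

For $z_2$: take in $S$ an $i$-space meeting $D$ trivially, extend it by $k-i$ vectors independent modulo $S$, and add $a$.

Then $g(z_1)=q^k+[1]-[1]=q^k$ (with $m'=1$, $\mu=1$) and $g(z_2)=q^k$ (with $m'=0$, $\mu=1$). So $z_1,z_2$ are partners.

**Step 6: compare neighbors with $g\in J$.** By Step 4 these are the hyperplanes $w$ of $z_H$ with $\dim(w\cap S)=i$ and $\dim(w\cap D)\le1$; the last condition is automatic here. For $z_1$ they are the $w$ not containing the $(i+1)$-space $z_H\cap S$: there are $[k]-[k-i-1]=q^{k-i-1}[i+1]$. For $z_2$ they are the $w$ containing the $i$-space $z_H\cap S$: there are $[k-i]$. As $q^{k-i-1}[i+1]>q^{k-i-1}\cdot q=q^{k-i}>[k-i]$, the two partners have different numbers of neighbors in the union of the classes with $g\in J$. The partition is not equitable. $\square$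

## 11. $x,y\in\mathsf A$ with $x\cap y\le H$

Now $D=x\cap y$ has dimension $k+1-i$, so $\dim(P+Q)=k+i-1$ and $P+Q$ is a hyperplane of $S$. Choose $a_0\in x\setminus H$ and $b_0\in y\setminus H$ with $b_0-a_0\in H$ (scale one of them). Since $x+y=P+Q+\langle a_0\rangle+\langle b_0-a_0\rangle$, we have $S=P+Q+\langle b_0-a_0\rangle$. Note $\dim(Q/D)=i-1$ and $\dim(P/D)=i-1$.

**Step 1: the spaces $z_H$ for $z\in\mathcal C$ and $z\in\mathcal B$.**

*Type $\mathsf B$.* $\mathcal C\cap\mathsf B$ requires $\dim(w\cap y)=k-i+1$ for a hyperplane $w$ of $P$, i.e. $w\ge D$; there are $[i-1]$. $\mathcal B\cap\mathsf B$ requires $\dim(w\cap D)=k-i-1$, which is impossible; it is empty.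

*$\mathcal C\cap\mathsf A$ with $u=P$.* Here $z=P+p$ with $p$ a point of $y/D$ not in $Q/D$, as $z\not\le H$. There are $[i]-[i-1]=q^{i-1}$ of them, all with $z_H=P$.

*$\mathcal C\cap\mathsf A$ with $u\ne P$.* Then $w=u\cap P\ge D$ and $u=w+\langle a_0+\pi\rangle$ with $\pi\in P/w$ ($q$ choices). All points $p$ of $y/D$ are allowed. If $p\le Q$, then $z_H=w+p$ ($[i-1]$ choices of $p$). If $p=\langle b_0+\kappa\rangle$ with $\kappa\in Q/D$ ($q^{i-1}$ choices), then $z_H=w+\langle b_0-a_0+\kappa-\pi\rangle$.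

When is the last space in $h=\ker\ell$, given $w\le h$? Iff $\ell(b_0-a_0)+\ell(\kappa)-\ell(\pi)=0$; this makes sense as $D\le w\le\ker\ell$. If $h\ge P+Q$, the left side is the constant $\ell(b_0-a_0)$, which is zero iff $h\ge S$. Otherwise the linear functional $(\pi,\kappa)\mapsto\ell(\kappa)-\ell(\pi)$ on the $i$-dimensional space $P/w\oplus Q/D$ is nonzero and takes each value $q^{i-1}$ times. So the number of pairs $(\pi,\kappa)$ is $q^i$ if $h\ge S$; $0$ if $h\ge P+Q$, $h\not\ge S$; and $q^{i-1}$ otherwise.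

*$\mathcal B\cap\mathsf A$.* Here $u\not\ge D$, so $u\ne P$ and $w=u\cap P\not\ge D$: $[k]-[i-1]=q^{i-1}[k+1-i]$ choices of $w$, with $q$ spaces $u$ each. By (D1) and (D2) the $z_H$ are the $k$-spaces containing $w$ and not in $S$, and inside $h\ge w$ there are $[k]-[i+1]=q^i[k-i]-q^i$ of them if $h\ge S$, and $[k]-[i]=q^i[k-i]$ otherwise.

**Step 2: compute $f$ at hyperplanes.** The counts are:

| type of $h$ | $\mathcal C$-count | $\mathcal B$-count |
|---|---|---|
| 1: $\ge S$ | $q^{i-1}+[i-1]+[i-1](q[i-1]+q^i)=[i]^2$ | $q^i[k+1-i]\,(q^i[k-i]-q^i)$ |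
| 2: $\ge P+Q$, $\not\ge S$ | $q^{i-1}+[i-1]+[i-1]\,q[i-1]=[i]+q[i-1]^2$ | $q^{2i}[k+1-i][k-i]$ |
| 3: $\ge P$, $\not\ge Q$ | $q^{i-1}+[i-1]+[i-1](q[i-2]+q^{i-1})=[i][i-1]+q^{i-1}$ | $q^{2i}[k+1-i][k-i]$ |
| 4: $\ge Q$, $\not\ge P$ | $1+q[i-1]+q^{i-1}=[i]+q^{i-1}$ | $0$ |
| 5: $\ge D$, $\not\ge P$, $\not\ge Q$ | $1+q[i-2]+q^{i-1}=[i]$ | $0$ |
| 6: $\not\ge D$ | $0$ | $q\cdot q^i[k-i]$ |

In the $\mathcal C$-column the contributions are, in order: $u=P$ (only if $h\ge P$), then $\mathcal C\cap\mathsf B$, then $u\ne P$. In types 1 to 3 all hyperplanes $w$ of $P$ lie in $h$; in types 4 to 6 only $w=P\cap h$ does, and it contains $D$ in types 4 and 5 and not in type 6. The closed form in type 1 is $[i]+q[i-1][i]=[i]^2$, because $q[i-1]+q^i=q[i]$. In type 3 we use $q[i-2]+q^{i-1}=[i]-1$, which gives $[i]+[i-1]([i]-1)$.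

Now the values.

* Type 6: $f=\gamma q^{i+1}[k-i]=-q\tau$.
* Type 5: $f=\delta[i]=-q\tau+\delta$ by (I5).
* Type 4: $f=\beta+\delta[i]+\delta q^{i-1}=\delta[i]$, as $\beta=-q^{i-1}\delta$.
* Type 3: $f=-\tau+\delta q^{i-1}=-\tau-\beta=\delta[i]$ by (I2) and (I1).
* Type 2 minus type 3: $\beta+\delta([i]+q[i-1]^2-[i][i-1]-q^{i-1})=\beta+\delta[i-1](1+q[i-1]-[i])=\beta$. So $f=-q\tau+\delta+\beta$.
* Type 1 minus type 2: here $[i]^2-[i]-q[i-1]^2=q[i-1]([i]-[i-1])=q^i[i-1]$, so the difference is $\delta q^i[i-1]-\gamma q^{2i}[k+1-i]=q^{i-k}(-[k-i]+[k+1-i])=1$. So $f=-q\tau+\delta+\beta+1$.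

In one line: $f(h)=-q\tau+\delta1_{h\ge D}+\beta1_{h\ge P+Q}+1_{h\ge S}$.

**Step 3: a formula for $F$.** The numbers of $h$ containing $z_H+D$, $z_H+P+Q$, $z_H+S$ are $[d+i-1]$, $[r-i+1]$, $[m-i]$ for $z\in\mathsf A$, and $[d+i]$, $[r-i+2]$, $[m-i+1]$ for $z\in\mathsf B$. We have $\delta[i-1+a]=\delta[i-1]+\delta q^{i-1}[a]=-\tau-\beta[a]$. Replacing $q^k$ points outside $x+y$ by $q^k$ hyperplanes not containing $D$ changes the sum by $q^k(-q\tau)-q^k(-\tau-q^{-i})=-(q^{k-i}-1)+q^{k-i}=1$, by (I6). Hence, with the constant $K=q^k(-\tau-q^{-i})-[k]q\tau-\tau$,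
$$F(z)=K+[\mu]+\beta\bigl([r-i+1]-[d]\bigr),\quad \mu=m-i+\varepsilon\ge1\qquad(z\in\mathsf A),$$
$$F(z)=K+1+[m-i+1]+\beta\bigl([r-i+2]-[d+1]\bigr)\qquad(z\in\mathsf B),$$
where for $z\in\mathsf A$ we used (7) and $[m-i]+\varepsilon q^{m-i}=[\mu]$. Moreover
$$0<\beta=\frac{q^{i-1-k}(q^{k-i}-1)}{q^{i-1}-1}=\frac{1-q^{-(k-i)}}{q(q^{i-1}-1)}<\frac1{q(q-1)}.\tag{8}$$

**Step 4: two partners.** We construct $z_1\in\mathsf A$ with $\varepsilon=0$, $m=i+1$, $r=i$, $d=1$, and $z_2\in\mathsf A$ with $\varepsilon=1$, $m=i$, $r=i-1$, $d=0$. Inside $P+Q$ take an $i$-space meeting $D$ in a point for $z_1$, respectively an $(i-1)$-space meeting $D$ trivially for $z_2$; this is possible as $\dim((P+Q)/D)=2i-2\ge i-1$. Add a vector of $S\setminus(P+Q)$. The result is an $(i+1)$-space, respectively an $i$-space, in $S$ which meets $P+Q$ in the space we started from. Extend it exactly as in Step 5 of Section 10 (which used only $\dim(H/S)=k-i$). Then $F(z_1)=K+1+\beta([1]-[1])=K+1$ and $F(z_2)=K+1+\beta([0]-[0])=K+1$,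 so $z_1,z_2$ are partners. We count their neighbors with $F=K+2$.

**Step 5: no neighbor in $\mathsf A$ has $F=K+2$.** If $z'\in\mathsf A$ is adjacent to $z\in\{z_1,z_2\}$, then $\dim(z_H\cap z'_H)\ge k-1$, so $r$ and $d$ change by at most 1. Also $r\ge i-1$ for every vertex of $\mathsf A$. So for $z'$ the numbers $r-i+1$ and $d$ lie in $\{0,1,2\}$, and $F(z')-K=[\mu]+\beta s$ with $s=[r-i+1]-[d]$, $|s|\le q+1$. Suppose $[\mu]+\beta s=2$. As $[\mu]$ is $1$ or at least $q+1\ge3$, we have $\beta|s|=|[\mu]-2|\ge1$.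

If $q\ge3$, then by (8) $\beta|s|<\frac{q+1}{q(q-1)}<1$ (since $q^2-2q-1>0$), a contradiction. If $q=2$, then $\beta<\frac12$ and $|s|\le3$, so $\beta|s|<\frac32$. Since $[\mu]\in\{1,3,7,\dots\}$, the integer $|[\mu]-2|$ must be $1$, so $\beta|s|=1$. As $\beta<\frac12$, $|s|=3$ and $\beta=\frac13$. By (8) this reads $3(2^{k-i}-1)=2^{k-i+1}(2^{i-1}-1)$, with an odd left side and an even right side, a contradiction.

**Step 6: count the neighbors in $\mathsf B$ with $F=K+2$.** These are hyperplanes $w$ of $z_H$; let $m_w,r_w,d_w$ be their parameters and $s'=[r_w-i+2]-[d_w+1]$, so $F(w)-K=1+[m_w-i+1]+\beta s'$. Note the chain $z_H\cap D\le z_H\cap(P+Q)\le z_H\cap S$.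

*From $z_1$* the chain has dimensions $1,i,i+1$. So $m_w\in\{i,i+1\}$, $r_w\in\{i-1,i\}$, $d_w\in\{0,1\}$, and $s'\in\{0,\pm q\}$, whence $|\beta s'|<\frac1{q-1}\le1$. If $m_w=i+1$, then $F(w)-K=q+2+\beta s'>q+1>2$. If $m_w=i$, then $F(w)-K=2+\beta s'$, which is $2$ iff $s'=0$, i.e. iff $(r_w,d_w)=(i-1,0)$ or $(i,1)$. The first pair occurs exactly when $w$ does not contain the point $z_H\cap D$ (then $w$ contains none of the three spaces, and $m_w=i$): $[k]-[k-1]=q^{k-1}$ hyperplanes. The second, with $m_w=i$, occurs exactly when $w$ contains $z_H\cap(P+Q)$ but not $z_H\cap S$: $[k-i]-[k-i-1]=q^{k-i-1}$ hyperplanes. The total is $q^{k-1}+q^{k-i-1}$.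

*From $z_2$* the chain has dimensions $0,i-1,i$. So $d_w=0$ and $m_w\in\{i-1,i\}$. If $m_w=i$, then $w\ge z_H\cap S$, $r_w=i-1$, $s'=0$ and $F(w)-K=2$; there are $[k-i]$ such $w$. If $m_w=i-1$, then $r_w\in\{i-2,i-1\}$, $s'\in\{-1,0\}$ and $F(w)-K=1+\beta s'\le1$. The total is $[k-i]$.

Since $[k-i]<q^{k-i}<q^{k-1}$, the partners $z_1,z_2$ have different numbers of neighbors in the class $F=K+2$, and the partition is not equitable. $\square$

Sections 7, 8, 10 and 11 treat all pairs that are not contained in $\mathsf B$, and Section 6 treats those that are. This completes the proof of Theorem B. $\blacksquare$
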